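# Normal local rings in which the limit closure of a parameter ideal is the maximal ideal

## 1. Limit closures, top local cohomology and free summands

All rings are commutative and Noetherian, and a local ring $(A,\mathfrak m)$ is a Noetherian ring with unique maximal ideal $\mathfrak m$. A system of parameters of a local ring $A$ of dimension $n$ is a sequence $\boldsymbol z=z_1,\dots,z_n$ in $\mathfrak m$ such that $A/\boldsymbol zA$ has finite length. It is a regular system of parameters if $\boldsymbol zA=\mathfrak m$, and $A$ is regular if one exists. For instance, $x^2,y^2$ is a system of parameters of $k[[x^2,xy,y^2]]$.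

**Definition 1.1 (limit closure).** Let $\boldsymbol z$ be a system of parameters of $A$. The limit closure of $\boldsymbol zA$ is
$$(\boldsymbol zA)^{\lim}=\{x\in A\mid xz_1^j\cdots z_n^j\in(z_1^{j+1},\dots,z_n^{j+1})A\ \text{ for } j\gg0\}.$$

If the membership holds for one $j$, then multiplying by $z_1\cdots z_n$ shows that it holds for $j+1$. So "for $j\gg0$" can be replaced by "for some $j$". Taking $j=0$ we see $\boldsymbol zA\subset(\boldsymbol zA)^{\lim}$. If $\boldsymbol z$ is a regular sequence, then $(\boldsymbol zA)^{\lim}=\boldsymbol zA$ (textbook).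

**Example 1.2.** Let $A=k[[x^2,xy,y^2]]$ with parameters $x^2,y^2$. Is $xy$ in the limit closure? We would need $x^{2j+1}y^{2j+1}\in(x^{2j+2},y^{2j+2})A$. Every monomial occurring in an element of the right side is divisible by $x^{2j+2}$ or by $y^{2j+2}$, so this never happens. Thus the limit closure is not the maximal ideal.

**Example 1.3.** Let $A=\mathbb R+(x,y)\mathbb C[[x,y]]$, the complete version of $\mathbb R[x,y,ix,iy]\subset\mathbb C[x,y]$. It is local with maximal ideal $\mathfrak m=(x,y)\mathbb C[[x,y]]=(x,y,ix,iy)A$, and $x,y$ are parameters. For $j\ge1$,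
$$ix\cdot x^jy^j=x^{j+1}\cdot(iy^j),\qquad iy^j\in A,$$
so $ix\in(x,y)^{\lim}$, and likewise $iy\in(x,y)^{\lim}$. On the other hand $x^jy^j\notin(x^{j+1},y^{j+1})\mathbb C[[x,y]]$, so $1$ is not in the limit closure. Hence $(x,y)^{\lim}=\mathfrak m$. This ring is not normal: $i=ix/x$ lies in its fraction field, is integral, and is not in $A$.

**Definition 1.4 (the cohomological description).** The top local cohomology is
$$H^n_{\boldsymbol zA}(A)=\operatorname{coker}\Big(\bigoplus_iA_{z_1\cdots\widehat{z_i}\cdots z_n}\to A_{z_1\cdots z_n}\Big).$$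
We claim that $(\boldsymbol zA)^{\lim}$ is the kernel of $A\to H^n_{\boldsymbol zA}(A)$, $x\mapsto[x/(z_1\cdots z_n)]$. If the class of $x$ is zero, then $x/(z_1\cdots z_n)=\sum_ib_i/(z_1\cdots\widehat{z_i}\cdots z_n)^m$ with $m\ge1$. Multiply by $(z_1\cdots z_n)^{m}$ and then by a power $(z_1\cdots z_n)^l$ large enough to get an identity in $A$: it says $x(z_1\cdots z_n)^{m+l-1}\in(z_1^{m+l},\dots,z_n^{m+l})A$. Conversely, dividing such a membership by $(z_1\cdots z_n)^{j+1}$ shows that the class is zero. In particular $(\boldsymbol zA)^{\lim}$ is an ideal.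

*Example.* Let $(R,\mathfrak n,k)$ be a complete regular local ring of dimension $n$ with regular system of parameters $\boldsymbol z$. Then $H^n_{\mathfrak n}(R)=E\cong E_R(k)$, the injective hull of $k$, and the socle of $E$ is spanned by
$$e=[1/(z_1\cdots z_n)],\qquad \operatorname{ann}_R(e)=\mathfrak n .$$
So $(\boldsymbol zR)^{\lim}=\mathfrak n$. The notation $(R,\mathfrak n,k)$, $\boldsymbol z$, $E$, $e$ is fixed from now on. We use two facts of Matlis theory: $E$ is an injective cogenerator (for $0\ne w\in W$ some $\psi:W\to E$ has $\psi(w)\ne0$), and $\operatorname{Hom}_R(E,E)=R$ because $R$ is complete.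

**Definition 1.5 (free summands).** A finitely generated $R$-module $M$ has a nonzero free direct summand exactly when there is a surjection $M\to R$, that is, when some $\varphi\in\operatorname{Hom}_R(M,R)$ has image not contained in $\mathfrak n$.

*Example.* If $n\ge2$, then $\mathfrak n$ has no nonzero free summand. It is torsion-free of rank one, so a free summand would give $\mathfrak n\cong R$, but $\mathfrak n$ is not principal.

**Definition 1.6 (reflexive modules).** Write $M^*=\operatorname{Hom}_R(M,R)$. The module $M$ is reflexive if $M\to M^{**}$ is an isomorphism.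

*Example.* Free modules are reflexive, and so are direct summands of reflexive modules. If $n\ge2$ then $\mathfrak n^*=R$ because $\operatorname{depth}R\ge2$, so $\mathfrak n^{**}=R$ and $\mathfrak n$ is not reflexive. A reflexive module of rank $\le1$ over the UFD $R$ is free.

**Definition 1.7 (normal, Cohen–Macaulay).** A normal local ring is a domain that is integrally closed in its fraction field. By Serre's criterion such a ring satisfies $\operatorname{depth}A_P\ge\min(2,\operatorname{ht}P)$ for every prime $P$. A local ring is Cohen–Macaulay if its depth equals its dimension; then every system of parameters is a regular sequence.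

*Example.* The ring $A=k[[x^2,xy,y^2]]$ consists of the power series having only terms of even degree. If $f\in\operatorname{Frac}A$ is integral over $A$, then $f\in k[[x,y]]$, and $qf=p$ for some $p,q\in A$, $q\ne 0$. Comparing odd parts, $q\cdot f_{\mathrm{odd}}=0$, so $f\in A$. Thus $A$ is normal, and being of dimension $2$ it is Cohen–Macaulay. It is not regular.

We can now ask the question. In Example 1.3 the limit closure is as large as possible without being the whole ring, but the ring is not normal. In $R$ itself the same holds, but $R$ is regular. *Is there a non-regular complete normal local ring $(A,\mathfrak m)$ with a system of parameters $\boldsymbol z$ such that $(\boldsymbol zA)^{\lim}=\mathfrak m$?* The problem comes from Linquan Ma, Anurag K. Singh, Uli Walther, "Koszul and local cohomology, and a question of Dutta", arXiv:2001.11620 (2020).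

## 2. Non-regular normal rings with $(\boldsymbol zA)^{\lim}=\mathfrak m$: Theorems A and B

The answer is yes. Such rings exist in every dimension $n\ge3$ over every complete regular local ring of dimension $n$, so in all characteristics, including mixed, and with any residue field. None exist in dimension $\le2$.

**Theorem A.** Let $n\ge3$, let $R,\boldsymbol z$ be as above, and let $d\ge3$. Put
$$G=\begin{cases}y_1^d+y_2^d+y_3^d&\text{if }\operatorname{char}k\nmid d,\\ y_1^{d-1}y_2+y_2^{d-1}y_3+y_3^d&\text{if }\operatorname{char}k\mid d,\end{cases}\qquad X=\operatorname{Proj}R[y_1,y_2,y_3]/(G,\ z_1y_1+z_2y_2+z_3y_3).$$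
Then $A=H^0(X,\mathcal O_X)$ is a complete normal local domain of dimension $n$ with residue field $k$, module-finite over $R$ of rank $d$. It is not Cohen–Macaulay (hence not regular), it has multiplicity $e(A)=d$, and $(\boldsymbol zA)^{\lim}=\mathfrak m_A$.

A concrete instance: if $R=k[[z_1,z_2,z_3]]$, $\operatorname{char}k\ne3$ and $d=3$, then $A$ is the integral closure of $R$ in $\operatorname{Frac}(R)(u)$, where $z_3^3(u^3+1)=(z_1u+z_2)^3$.

**Theorem B.**

1. (Depth.) For every $R,\boldsymbol z$ with $n\ge3$ and every $3\le d\le n$ there is a non-regular complete normal local domain $A$, finite over $R$ of rank $d$ with residue field $k$, such that $(\boldsymbol zA)^{\lim}=\mathfrak m_A$, $e(A)=d$ and $\operatorname{depth}A=n-d+2$. So all depths $2,\dots,n-1$ occur.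
2. If $A$ is a Cohen–Macaulay local ring and $(\boldsymbol zA)^{\lim}=\mathfrak m$, then $A$ is regular. In particular a normal local ring of dimension $\le2$ with $(\boldsymbol zA)^{\lim}=\mathfrak m$ is regular. So $n\ge3$ and $\operatorname{depth}\le n-1$ are sharp.
3. (Characterization.) Let $A$ be a complete normal local ring of dimension $n$ with system of parameters $\boldsymbol z$. Assume that $A$ contains a field, or that $A$ has mixed characteristic $(0,p)$ and $z_1=p$. Then $A$ is finite over a complete regular local ring $R$ with regular system of parameters $\boldsymbol z$ and the same residue field, and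
$$(\boldsymbol zA)^{\lim}=\mathfrak m\iff A\cong R\oplus M\text{ as }R\text{-modules, with }M\text{ having no nonzero free direct summand.}$$
If this holds and $A$ is not regular, then $e(\boldsymbol zA;A)\ge3$. Every value $\ge3$ occurs in every dimension $\ge3$.

## 3. Cohen–Macaulay rings and dimension at most two

We first try small dimensions. This proves Theorem B(2).

If $A$ is Cohen–Macaulay, then $\boldsymbol z$ is a regular sequence, so $(\boldsymbol zA)^{\lim}=\boldsymbol zA$. If this equals $\mathfrak m$, then $\mathfrak m$ is generated by $n=\dim A$ elements, and $A$ is regular. A normal ring of dimension $\le2$ is Cohen–Macaulay by Serre's criterion.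

So an example must have dimension $n\ge3$ and depth at most $n-1$. Once Theorem B(1) is proved we will know that both bounds are attained: take $n=3$, and $d=3$ for depth $n-1$.

## 4. Limit closure over a regular base: counting free summands

The next step translates the condition into linear algebra over $R$.

**Proposition 1.** Let $A$ be a module-finite $R$-algebra with $R\to A$ injective. Then
$$(\boldsymbol zA)^{\lim}=\{x\in A:\varphi(x)\in\mathfrak n\text{ for all }\varphi\in\operatorname{Hom}_R(A,R)\}.\tag{1}$$
If $A\cong R^f\oplus M$ as $R$-modules and $M$ has no nonzero free summand, then $\ell_R(A/(\boldsymbol zA)^{\lim})=f$.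

*Proof.* The cokernel in Definition 1.4 commutes with tensor products, so $H^n_{\boldsymbol zA}(A)=A\otimes_RE$, and $A\to H^n_{\boldsymbol zA}(A)$ becomes $x\mapsto x\otimes e$. Since $E$ is an injective cogenerator, $x\otimes e=0$ if and only if $\psi(x\otimes e)=0$ for all $\psi\in\operatorname{Hom}_R(A\otimes_RE,E)$. By adjunction,
$$\operatorname{Hom}_R(A\otimes_RE,E)=\operatorname{Hom}_R(A,\operatorname{Hom}_R(E,E))=\operatorname{Hom}_R(A,R),$$
where $\psi$ corresponds to the $\varphi$ with $\psi(x\otimes w)=\varphi(x)w$. So $x\otimes e=0$ if and only if $\varphi(x)e=0$ for all $\varphi$, that is, $\varphi(x)\in\operatorname{ann}(e)=\mathfrak n$ for all $\varphi$. This is (1).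

For the second claim, every map $M\to R$ has image in $\mathfrak n$ by Definition 1.5. Hence $(a,m)\in R^f\oplus M$ satisfies the condition in (1) if and only if all coordinates of $a$ lie in $\mathfrak n$. So $(\boldsymbol zA)^{\lim}$ corresponds to $\mathfrak n^{\oplus f}\oplus M$, of colength $f$. $\square$

*Check on the examples.* In Example 1.2, with $R=k[[x^2,y^2]]$, we have $A=R\oplus R\,xy$, so $f=2$: the limit closure is too small. In Example 1.3, with $R=\mathbb R[[x,y]]$, we have $A=R\oplus i\mathfrak n$ and $\mathfrak n$ has no free summand, so $f=1$.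

We also use the textbook formula
$$e(\boldsymbol zA;A)=\operatorname{rank}_R(A)\cdot e(\mathfrak n;R)=\operatorname{rank}_RA,\tag{2}$$
valid for a local domain $A\supset R$ finite over $R$ with the same residue field (lengths over $A$ and over $R$ then agree).

**Proof of Theorem B(3).** *The base ring.* $A$ is a domain, being normal and local. By Cohen's structure theorem choose a coefficient field $k\subset A$ or, in mixed characteristic, a coefficient ring $V\subset A$ that is a complete DVR with uniformizer $p=z_1$. Let $R=k[[Z_1,\dots,Z_n]]$, respectively $R=V[[Z_2,\dots,Z_n]]$, and map $Z_i\mapsto z_i$. Since $A/\boldsymbol zA$ has finite length and residue field $k$, and everything is complete, $A$ is finite over the image of $R$. The image has dimension $\dim A=n=\dim R$ and $R$ is a domain, so $R\to A$ is injective. The residue fields agree, and $\boldsymbol z$ is a regular system of parameters of $R$.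

*The equivalence.* Split off a free module of maximal rank: $A\cong R^f\oplus M$ with $M$ having no nonzero free summand. By Proposition 1, $\ell_R(A/(\boldsymbol zA)^{\lim})=f$. If $(\boldsymbol zA)^{\lim}=\mathfrak m$, then $f=\ell_R(k)=1$, so $A\cong R\oplus M$ as required. Conversely, if $A\cong R\oplus M$ with $M$ having no nonzero free summand, Proposition 1 says that $A/(\boldsymbol zA)^{\lim}$ has $R$-length $1$. Then it has no proper nonzero submodule, so $(\boldsymbol zA)^{\lim}$ is a maximal ideal, i.e. it is $\mathfrak m$.

*The bound $e\ge3$.* First, $A$ is a reflexive $R$-module. It is torsion-free, so $A\subset A^{**}\subset A^{**}\otimes_R\operatorname{Frac}R=A\otimes_R\operatorname{Frac}R=\operatorname{Frac}A$. For a height-one prime $Q$ of $R$ the module $A_Q$ is torsion-free over a DVR, hence free, so $(A^{**})_Q=A_Q$. Thus $A^{**}\subset\bigcap_{\operatorname{ht}Q=1}A_Q$. Let $P$ be a height-one prime of $A$. As $A$ is a domain finite over the normal domain $R$, going-down gives $\operatorname{ht}(P\cap R)=\operatorname{ht}P=1$, and $A_{P\cap R}\subset A_P$.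 Hence $A^{**}\subset\bigcap_{\operatorname{ht}P=1}A_P=A$, the last equality because $A$ is normal.

Now let $A\cong R\oplus M$ as in the equivalence, and suppose $e(\boldsymbol zA;A)\le2$. By (2), $\operatorname{rank}_RA\le2$, so $\operatorname{rank}M\le1$. The summand $M$ is reflexive of rank $\le1$ over the UFD $R$, hence free. As it has no nonzero free summand, $M=0$ and $A=R$ is regular. So $e(\boldsymbol zA;A)\ge3$ when $A$ is not regular. The value $d$ for each $d\ge3$ is realized by the rings of Theorem A, for which $e(\boldsymbol zA;A)=d$ by (2); they are constructed in Sections 6–8. $\square$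

The proof explains what is wrong with Example 1.3 from the point of view of normality: its $M=i\mathfrak n$ is not reflexive. We need $M$ reflexive, of rank at least $2$, without free summands.

## 5. A suitable module, and the trivial extension $R\ltimes M$

Such modules are easy to find. Let $n\ge3$ and
$$M=\ker\big(R^3\xrightarrow{(z_1,z_2,z_3)}R\big).$$
*$M$ has no nonzero free summand.* First, $M\subset\mathfrak nR^3$: if $z_1a+z_2b+z_3c=0$, then $a,b,c\in\mathfrak n$, because $z_1,z_2,z_3$ are part of a minimal generating set of $\mathfrak n$. Second, every map $M\to R$ extends to $R^3$. The obstruction lies in $\operatorname{Ext}^1_R(B,R)$ with $B=(z_1,z_2,z_3)$, and from $0\to B\to R\to R/B\to0$ we get $\operatorname{Ext}^1_R(B,R)\cong\operatorname{Ext}^2_R(R/B,R)=0$, as $B$ has grade $3$. So every map $M\to R$ is the restriction of a map $R^3\to R$ and sends $M\subset\mathfrak nR^3$ into $\mathfrak n$.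

The number $3$ matters here. With two variables, $\ker\big(R^2\xrightarrow{(z_1,z_2)}R\big)=R\cdot(z_2,-z_1)$ is contained in $\mathfrak nR^2$ but is free. The isomorphism $(z_2,-z_1)\mapsto1$ onto $R$ does not extend to $R^2$, and $\operatorname{Ext}^2_R(R/(z_1,z_2),R)\ne0$.

The first thing to try is to make $R\oplus M$ a ring in the obvious way, as the trivial extension $R\ltimes M$ with $(a,m)(a',m')=(aa',am'+a'm)$. It is local with maximal ideal $\mathfrak n\oplus M$, it is finite over $R$, and Proposition 1 gives $(\boldsymbol zA)^{\lim}=\mathfrak n\oplus M$, as desired. But $(0,m)^2=0$, so $R\ltimes M$ is not reduced, hence not normal. The limit closure sees only the $R$-module structure of $A$, while normality depends on the multiplication, and nothing in the module $M$ suggests another product $M\times M\to R\oplus M$.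

So we reverse the order. If $X$ is a regular integral scheme, proper over $R$, then $A=H^0(X,\mathcal O_X)$ is automatically a normal domain finite over $R$. We look for $X$ such that the module $A/R$ appears in cohomology as the kernel of a matrix with entries in $\mathfrak n$, as $M$ did above. A divisor $X$ in a relative curve $C\to\operatorname{Spec}R$ will do this, if its equation vanishes on the whole closed fibre: the sequence $0\to L^{-1}\to\mathcal O_C\to\mathcal O_X\to0$ makes $A/R$ the kernel of a map $H^1(C,L^{-1})\to H^1(C,\mathcal O_C)$ of free modules that is zero modulo $\mathfrak n$.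

## 6. Relative curves and the zero scheme of $\sum z_is_i$

**Data.** Let $n\ge3$ and $3\le r\le n$. Let $C\to\operatorname{Spec}R$ be a smooth projective morphism of relative dimension $1$ whose closed fibre $C_0$ is connected with $H^0(C_0,\mathcal O)=k$. Let $g=h^1(C_0,\mathcal O)$. Let $L$ be an invertible sheaf on $C$ such that $L_0=L|_{C_0}$ has degree $d\ge2$, and let $s_1,\dots,s_r\in H^0(C,L)$ satisfy:

* (D1) the $s_i|_{C_0}$ are linearly independent over $k$ and have no common zero on $C_0$;
* (D2) the map $\bigoplus_{i=1}^rH^0(C_0,\omega_{C_0})\xrightarrow{(s_1,\dots,s_r)}H^0(C_0,\omega_{C_0}\otimes L_0)$ is surjective.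

Put $\sigma=\sum_{i=1}^rz_is_i\in H^0(C,L)$, let $X\subset C$ be the zero scheme of $\sigma$, and let $A=H^0(X,\mathcal O_X)$.

*Example to keep in mind.* $C\subset\mathbb P^2_R$ is the Fermat cubic ($\operatorname{char}k\ne3$), $L=\mathcal O_C(1)$, $r=3$, $s_i=y_i$. Here $g=1$, $d=3$ and $\omega_{C_0}\cong\mathcal O_{C_0}$. The conditions say that $y_1,y_2,y_3$ are independent without common zero and that they span $H^0(C_0,\mathcal O(1))$.

**Theorem 2.** $A$ is a complete normal local domain of dimension $n$, finite over $R$ of rank $d$, with residue field $k$. It is not Cohen–Macaulay, $e(A)=e(\boldsymbol zA;A)=d$, and $(\boldsymbol zA)^{\lim}=\mathfrak m_A$. Moreover $\operatorname{depth}A=2+\operatorname{depth}_RD$, where $D=H^1(X,\mathcal O_X)$.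

The roles of the hypotheses are as follows. No common zero makes $X$ regular. Linear independence controls the support of $D$, and with $r\ge3$ this gives $\operatorname{Ext}^2_R(D,R)=0$, so that maps extend as in Section 5. Condition (D2) gives $M\subset\mathfrak nR^N$.

## 7. Proof of Theorem 2

**Step 1: $X$ is regular and integral, and its closed fibre is $C_0$.** This step is the source of normality.

Let $P\in C_0$ be a closed point. The ring $\mathcal O_{C,P}$ is flat over $R$, and its closed fibre $\mathcal O_{C_0,P}$ is a DVR. So it has dimension $n+1$, and its maximal ideal $\mathfrak m_P$ is generated by the $n+1$ elements $z_1,\dots,z_n,t$, where $t$ lifts a uniformizer. Hence it is regular, and $z_1,\dots,z_n,t$ give a basis of $\mathfrak m_P/\mathfrak m_P^2$. Trivialize $L$ near $P$ and write $\sigma=\sum_{i\le r}z_ia_i$. By (D1) some $a_i$ is a unit at $P$, so $\sigma$ has a nonzero coordinate in this basis: $\sigma\in\mathfrak m_P\setminus\mathfrak m_P^2$. Therefore $\sigma\neq0$, and $\mathcal O_{X,P}=\mathcal O_{C,P}/(\sigma)$ is regular of dimension $n$.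

By properness, closed points of $C$ and of $X$ map to closed points of $\operatorname{Spec}R$, so they lie over $\mathfrak n$. Every point specializes to a closed point, and localizations of regular local rings are regular. So $C$ and $X$ are regular.

Since $\sigma\in\mathfrak nL$, it restricts to $0$ on $C_0$. Hence $X\times_Rk=C_0$ as schemes, i.e. the ideal sheaf of $C_0$ in $X$ is $\mathfrak n\mathcal O_X$. Each connected component of $C$ or of $X$ is proper over $R$, so its image is closed and contains the closed point; thus it meets $C_0$. Since $C_0$ is connected, $C$ and $X$ are connected. Being regular and connected, they are integral.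

**Step 2: $A$ is a complete normal local domain, finite over $R$, with residue field $k$.** This harvests Step 1.

$A$ is finite over $R$ by properness. Inside the function field $K(X)$ we have $A=\bigcap_{P\in X}\mathcal O_{X,P}$. An element of $\operatorname{Frac}A\subset K(X)$ integral over $A$ is integral over each normal ring $\mathcal O_{X,P}$, hence lies in each of them, hence in $A$. So $A$ is a normal domain. A domain finite over a complete local ring is a complete local ring. The restriction $A\to H^0(C_0,\mathcal O_{C_0})=k$ is surjective, already on the image of $R$. Its kernel is a maximal ideal, so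
$$\mathfrak m_A=\{a\in A: a|_{C_0}=0\},\qquad A/\mathfrak m_A=k.\tag{3}$$

**Step 3: $A/R$ is the kernel of a matrix.** We compute $A$ as an $R$-module.

We use cohomology and base change (Hartshorne, *Algebraic Geometry*, III.12.11). Let $F$ be an invertible sheaf on $C$, and for a prime $Q$ of $R$ let $\beta^i(Q):H^i(C,F)\otimes\kappa(Q)\to H^i(C_Q,F_Q)$ be the natural map. The theorem says: (a) if $\beta^i(Q)$ is surjective, it is an isomorphism; (b) in that case $\beta^{i-1}(Q)$ is surjective if and only if $H^i(C,F)$ is free near $Q$. Fibres have dimension $1$, so for $i\ge2$ the target of $\beta^i(\mathfrak n)$ is zero. Hence $H^i(C,F)\otimes k=0$, and by Nakayama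
$$H^i(C,F)=0\quad(i\ge2).$$
In particular $\beta^2(Q)$ is surjective and $H^2(C,F)=0$ is free, so by (b) and (a) $\beta^1(Q)$ is an isomorphism for every $Q$: $H^1(C,F)$ commutes with base change to every residue field.

*$F=L^{-1}$.* The curve $C_0$ is integral and $L_0^{-1}$ has negative degree, so $H^0(C_0,L_0^{-1})=0$. Thus $\beta^0(\mathfrak n)$ is surjective. By (a), $H^0(C,L^{-1})\otimes k=0$, so $H^0(C,L^{-1})=0$. By (b), $H^1(C,L^{-1})$ is free. Its rank is $N=h^1(C_0,L_0^{-1})=d+g-1$ by Riemann–Roch.

*$F=\mathcal O_C$.* The map $H^0(C,\mathcal O_C)\otimes k\to k$ is onto, since $1\mapsto1$. By (b), $H^1(C,\mathcal O_C)$ is free, of rank $g$. By (a) and by (b) with $i=0$ (where $\beta^{-1}$ is trivially surjective), $H^0(C,\mathcal O_C)$ is free of rank $1$ with $1$ as generator, so $H^0(C,\mathcal O_C)=R$.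

Since $C$ is integral and $\sigma\ne0$, the sequence $0\to L^{-1}\xrightarrow{\sigma}\mathcal O_C\to\mathcal O_X\to0$ is exact. As $H^0(C,L^{-1})=0=H^2(C,L^{-1})$, its cohomology sequence is
$$0\to R\to A\to R^N\xrightarrow{\ \Phi\ }R^g\to D\to0,\qquad\Phi=\sum_{i\le r}z_i\varphi_i,\tag{4}$$
where $\varphi_i:R^N=H^1(C,L^{-1})\to H^1(C,\mathcal O_C)=R^g$ is multiplication by $s_i$ and $D=H^1(X,\mathcal O_X)$. In particular $R\subset A$, so $\dim A=n$. Put $M=\ker\Phi\cong A/R$.

**Step 4: $\operatorname{Supp}D\subset V(z_1,\dots,z_r)$.** This gives the rank of $A$ and the Ext-vanishing.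

Let $Q$ be a prime with $(z_1,\dots,z_r)\not\subset Q$.

*The restriction $\sigma|_{C_Q}$ is not zero.* Put $R'=R/Q$, with maximal ideal $\mathfrak n'$, and let $L'$ be the pullback of $L$ to $C_{R'}$. As $L'$ is flat over the domain $R'$, the map $H^0(C_{R'},L')\to H^0(C_Q,L)$ (localization at $R'\setminus\{0\}$) is injective. So if $\sigma|_{C_Q}=0$, then $\sum_{i\le r}z_i's_i=0$ on $C_{R'}$, where $z_i'$ is the image of $z_i$ in $R'$. The $z_i'$ with $i\le r$ are not all zero, so by Krull's intersection theorem there is a maximal $t$ with all $z_i'\in\mathfrak n'^t$. By flatness,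
$$\mathfrak n'^tL'/\mathfrak n'^{t+1}L'=(\mathfrak n'^t/\mathfrak n'^{t+1})\otimes_kL_0 .$$
Taking the image of $\sum z_i's_i=0$ there gives
$$\sum_{i\le r}\bar z_i'\otimes s_i|_{C_0}=0\quad\text{in}\quad(\mathfrak n'^t/\mathfrak n'^{t+1})\otimes_kH^0(C_0,L_0),$$
where some $\bar z_i'\ne0$ by the choice of $t$. Apply a $k$-linear functional on $\mathfrak n'^t/\mathfrak n'^{t+1}$ that does not kill this $\bar z_i'$: we get a nontrivial linear relation among the $s_i|_{C_0}$, contradicting (D1).

*$D_Q=0$.* The fibre $C_Q$ is connected because $H^0(C,\mathcal O_C)=R$ (Hartshorne, III.11.3), and it is smooth over $\kappa(Q)$. So it is an integral curve, and the zero scheme $Z$ of $\sigma|_{C_Q}\ne0$ is finite or empty. Base change of $H^1$ and the sequence $0\to L^{-1}|_{C_Q}\to\mathcal O_{C_Q}\to\mathcal O_Z\to0$ give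
$$D\otimes\kappa(Q)=\operatorname{coker}\big(H^1(C_Q,L^{-1})\to H^1(C_Q,\mathcal O)\big)=H^1(Z,\mathcal O_Z)=0,$$
so $D_Q=0$ by Nakayama.

*Consequences.* Taking $Q=0$, $D$ is torsion, so (4) gives $\operatorname{rank}M=N-g=d-1\ge1$ and $\operatorname{rank}_RA=d$. Since $R$ is Cohen–Macaulay and $\operatorname{Supp}D$ has codimension at least $r$, $\operatorname{grade}D\ge r\ge3$. Therefore
$$\operatorname{Ext}^2_R(D,R)=0.\tag{5}$$

**Step 5: every $R$-linear map $M\to R$ has image in $\mathfrak n$.** This repeats the two-part argument of Section 5.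

*First, $M\subset\mathfrak nR^N$.* Let $h\in M$, so $\sum_{i\le r}z_i\varphi_i(h)=0$ in $R^g$. As $z_1,\dots,z_r$ are part of a minimal generating set of $\mathfrak n$, all coordinates of all $\varphi_i(h)$ lie in $\mathfrak n$. By base change, the class $\bar h\in H^1(C_0,L_0^{-1})=R^N\otimes k$ satisfies $s_i\bar h=0$ in $H^1(C_0,\mathcal O)$ for all $i\le r$. Consider the perfect Serre pairing $H^1(C_0,L_0^{-1})\times H^0(C_0,\omega\otimes L_0)\to k$. For all $\eta\in H^0(C_0,\omega)$ and all $i\le r$,
$$\langle\bar h,s_i\eta\rangle=\langle s_i\bar h,\eta\rangle=0 .$$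
By (D2) the elements $s_i\eta$ span $H^0(C_0,\omega\otimes L_0)$. So $\bar h=0$, i.e. $h\in\mathfrak nR^N$.

*Second, maps extend.* Let $B=\operatorname{im}\Phi$. From $0\to B\to R^g\to D\to0$ and (5), $\operatorname{Ext}^1_R(B,R)\cong\operatorname{Ext}^2_R(D,R)=0$. From $0\to M\to R^N\to B\to0$, every map $M\to R$ extends to $R^N\to R$, which sends $M\subset\mathfrak nR^N$ into $\mathfrak n$.

**Step 6: $1\notin(\boldsymbol zA)^{\lim}$.** We need this to split $R$ off $A$. It also follows from the direct summand theorem; here is a direct proof.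

By Section 4 we must show $1\otimes e\ne0$ in $A\otimes_RE$. One would like to tensor the sequence of Step 3 with $E$, but $\mathcal O_X$ need not be flat over $R$. So we use a flat complex in place of $E$. Let $K$ be the Čech complex of $R$ on $\boldsymbol z$, in degrees $0,\dots,n$. It consists of flat modules, $H^i(K)=0$ for $i\ne n$, and $H^n(K)=E$. As $K$ ends in degree $n$, the projection $K^n\to E$ defines a quasi-isomorphism $K\to E[-n]$. For a quasi-coherent sheaf $F$ on $C$, let $\check C(F)$ be its alternating Čech complex for a fixed finite affine open cover of $C$.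

*Computation for $F=L^{-1}$ and $F=\mathcal O_C$.* Here $\check C(F)$ is a bounded complex of flat $R$-modules, so tensoring with it preserves quasi-isomorphisms, and
$$H^n(\check C(F)\otimes_RK)=H^n(\check C(F)\otimes_RE[-n])=H^0(\check C(F)\otimes_RE).$$
Write $Z^i$, $B^i$ for the cycles and boundaries of $\check C(F)$. By Step 3 all $H^i(\check C(F))=H^i(C,F)$ are free. Descending induction on $i$ shows that all $Z^i,B^i$ are flat: in the top degree $Z^i=\check C^i(F)$. If $Z^i$ is flat, so is $B^i$ by $0\to B^i\to Z^i\to H^i\to0$. If $B^{i}$ is flat, so is $Z^{i-1}$ by $0\to Z^{i-1}\to\check C^{i-1}(F)\to B^i\to0$. Also $\check C^1(F)/B^1$ is an extension of $\check C^1(F)/Z^1\cong B^2$ by $H^1$, hence flat, so $B^1\otimes E\to\check C^1(F)\otimes E$ is injective. Since $0\to Z^0\otimes E\to\check C^0(F)\otimes E\to B^1\otimes E\to0$ is exact, we conclude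
$$H^0(\check C(F)\otimes_RE)=Z^0\otimes_RE=H^0(C,F)\otimes_RE .$$
For $F=L^{-1}$ this is $0$. For $F=\mathcal O_C$ we have $H^0(C,\mathcal O_C)=R$, so the map of complexes $R\to\check C(\mathcal O_C)$ induces an isomorphism $E=H^n(K)\cong H^n(\check C(\mathcal O_C)\otimes K)$.

*Injectivity.* The sequence $0\to\check C(L^{-1})\to\check C(\mathcal O_C)\to\check C(\mathcal O_X)\to0$ is exact and stays exact after tensoring with the flat modules $K^i$. As $H^n(\check C(L^{-1})\otimes K)=0$, its long exact sequence shows that
$$E\cong H^n(\check C(\mathcal O_C)\otimes K)\to H^n(\check C(\mathcal O_X)\otimes K)$$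
is injective. The maps of complexes $R\to\check C(\mathcal O_C)\to\check C(\mathcal O_X)$ and $R\to A\to\check C(\mathcal O_X)$ have the same composite, so this injection factors as
$$E=H^n(K)\to H^n(A\otimes K)=A\otimes_RE\to H^n(\check C(\mathcal O_X)\otimes K).$$
Hence $E\to A\otimes_RE$ is injective, and $1\otimes e\ne0$.

**Step 7: $(\boldsymbol zA)^{\lim}=\mathfrak m_A$.** We combine Steps 5 and 6 with Proposition 1.

Put $J=(\boldsymbol zA)^{\lim}$. Since $1\notin J$, (1) gives $\psi\in\operatorname{Hom}_R(A,R)$ with $\psi(1)$ a unit; rescale so that $\psi(1)=1$. Then $A=R\cdot1\oplus\ker\psi$ and $\ker\psi\cong A/R\cong M$. By Step 5, $M$ has no nonzero free summand. By Proposition 1, $\ell_R(A/J)=1$, so $A/J$ has no proper nonzero submodule and $J$ is a maximal ideal: $J=\mathfrak m_A$.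

**Step 8: $A$ is not Cohen–Macaulay, and $\operatorname{depth}A=2+\operatorname{depth}D$.** This shows that $A$ is not regular.

Depth of $A$ as a ring equals its depth as an $R$-module. If $A$ were Cohen–Macaulay, it would be free over $R$ by Auslander–Buchsbaum. Its summand $M$ would be free of rank $d-1\ge1$, contradicting Step 5. So $A$ is not Cohen–Macaulay, hence not regular.

If $D=0$, then $\Phi$ would be onto and $M$ would be a summand of $R^N$, hence free, again a contradiction. So $D\ne0$, and $\delta=\operatorname{depth}D\le\dim D\le n-r\le n-3$. Now let $0\to U\to F\to W\to0$ be exact with $F$ free and $\operatorname{depth}W\le n-2$. Since $\operatorname{Ext}^i_R(k,F)=0$ for $i<n$, we have $\operatorname{Hom}_R(k,U)=0$ and $\operatorname{Ext}^{i+1}_R(k,U)\cong\operatorname{Ext}^i_R(k,W)$ for $i\le n-2$, so $\operatorname{depth}U=\operatorname{depth}W+1$. Applying this to $0\to B\to R^g\to D\to0$ and then to $0\to M\to R^N\to B\to0$ gives $\operatorname{depth}B=\delta+1$ (which is $\le n-2$) and $\operatorname{depth}M=\delta+2$. As $A\cong R\oplus M$, $\operatorname{depth}A=\min(n,\delta+2)=\delta+2$.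

**Step 9: $e(A)=e(\boldsymbol zA;A)=d$.** It remains to compare $\mathfrak m_A$ with $\boldsymbol zA$.

By (2) and Step 4, $e(\boldsymbol zA;A)=\operatorname{rank}_RA=d$. Ideals with the same integral closure have the same multiplicity, so it suffices to show that $\mathfrak m_A$ lies in the integral closure of $\boldsymbol zA$.

*$K(X)=\operatorname{Frac}A$.* By Step 4 with $Q=0$, the generic fibre of $X\to\operatorname{Spec}R$ is finite over $\operatorname{Frac}R$. Its ring of functions is $A\otimes_R\operatorname{Frac}R\ne0$, so it is nonempty, and it is integral because $X$ is. Hence it is $\operatorname{Spec}$ of a field, which is $K(X)$. Thus $A\otimes_R\operatorname{Frac}R=K(X)$, and $K(X)=\operatorname{Frac}A$.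

*The valuative argument.* Let $W$ be a valuation ring of $K(X)$ with $A\subset W\subset K(X)$. As $X$ is proper over $R$, the valuative criterion extends $\operatorname{Spec}K(X)\to X$ to an $R$-morphism $\operatorname{Spec}W\to X$, and the induced map $A=H^0(X,\mathcal O_X)\to W$ is the inclusion. Let $a\in\mathfrak m_A$. By (3), $a|_{C_0}=0$, so by Step 1, $a\in H^0(X,\mathfrak n\mathcal O_X)$. If $P$ is the image of the closed point of $\operatorname{Spec}W$, then $a\in\mathfrak n\mathcal O_{X,P}$, and pulling back along $\mathcal O_{X,P}\to W$ gives $a\in\mathfrak nW=\boldsymbol zW$. As this holds for all such $W$, $a$ is in the integral closure of $\boldsymbol zA$ (Huneke–Swanson, *Integral Closure of Ideals, Rings, and Modules*, Prop. 6.8.2). This completes the proof of Theorem 2. $\square$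

## 8. Plane curves of degree $d$: proof of Theorem A

Let $C=\operatorname{Proj}R[y_1,y_2,y_3]/(G)$, $L=\mathcal O_C(1)$, $r=3$, $s_i=y_i$. Then the zero scheme of $\sigma=z_1y_1+z_2y_2+z_3y_3$ is the $X$ of Theorem A. We check the Data.

**$C_0$ is smooth.** If $\operatorname{char}k\nmid d$, the partial derivatives $dy_i^{d-1}$ have no common zero. If $\operatorname{char}k\mid d$, consider a singular point over $\bar k$. First, $G_{y_3}=y_2^{d-1}+dy_3^{d-1}=y_2^{d-1}$ forces $y_2=0$. Then $G_{y_2}=y_1^{d-1}+(d-1)y_2^{d-2}y_3=y_1^{d-1}$ forces $y_1=0$ (here $d-2\ge1$). Then $G=y_3^d$ forces $y_3=0$. So there is none.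

**$C$ is smooth over $R$.** Modulo $\mathfrak n$, $G$ is a nonzerodivisor on the local rings of $\mathbb P^2_k$. By the local criterion of flatness $C$ is flat over $R$ at the points of $C_0$, and it is smooth there because $C_0$ is smooth. The smooth locus is open and every point of $C$ specializes into $C_0$, so $C$ is smooth over $R$. The relative dimension is locally constant and equals $1$ on $C_0$, hence is $1$ everywhere.

**$C_0$ is connected with $H^0(C_0,\mathcal O)=k$.** For every $m\ge0$ the sequence $0\to\mathcal O_{\mathbb P^2}(m-d)\to\mathcal O_{\mathbb P^2}(m)\to\mathcal O_{C_0}(m)\to0$ and $H^1(\mathbb P^2_k,\mathcal O(m-d))=0$ show that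
$$k[y_1,y_2,y_3]_m\to H^0(C_0,\mathcal O(m))\quad\text{is surjective}.\tag{6}$$
For $m=0$ this gives $H^0(C_0,\mathcal O)=k$, so $C_0$ is connected. The degree of $L_0$ is $d\ge3$.

**Condition (D1).** The $y_i$ have no common zero, and they are linearly independent on $C_0$ because $G$ has degree $d\ge2$, so no linear form vanishes on $C_0$.

**Condition (D2).** We have $\omega_{C_0}=\mathcal O_{C_0}(d-3)$. By (6) it suffices that $k[y]_1\cdot k[y]_{d-3}=k[y]_{d-2}$, and this holds because $d\ge3$.

Theorem 2 now gives Theorem A. $\square$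

## 9. The Fermat cubic in coordinates

Here we see everything explicitly for $d=3$ and $\operatorname{char}k\ne3$, with $G=y_1^3+y_2^3+y_3^3$.

**The fraction field.** On the generic fibre of $X$ we have $y_2\ne0$: otherwise $y_3=-z_1y_1/z_3$ and $y_1^3(1-z_1^3/z_3^3)=0$, which forces $y_1=y_3=0$. Put $u=y_1/y_2$ and $v=y_3/y_2$. The linear equation gives $z_3v=-(z_1u+z_2)$, so $\operatorname{Frac}A=\operatorname{Frac}(R)(u)$ with
$$z_3^3(u^3+1)=(z_1u+z_2)^3 .$$
As $A$ is normal and finite over $R$, it is the integral closure of $R$ in this field. For $R=k[[z_1,z_2,z_3]]$ this is the concrete instance of Section 2.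

**The matrix $\Phi$.** The open sets $U_i=\{y_i\ne0\}$, $i=1,2$, cover $C$, since $y_1=y_2=0$ forces $y_3=0$ on $C$. The ring $R[y_1,y_2,y_3]/(G)$ has basis $1,y_3,y_3^2$ over $R[y_1,y_2]$. So $H^1(C,\mathcal O(m))$ has as $R$-basis the monomials $y_1^ay_2^by_3^c$ with $a,b\le-1$, $0\le c\le2$, $a+b+c=m$; monomials with $a\ge0$ or $b\ge0$ extend to $U_2$ or $U_1$ and are zero in cohomology. Thus
$$H^1(C,\mathcal O)=R\xi,\quad\xi=\frac{y_3^2}{y_1y_2};\qquad H^1(C,L^{-1})=Re_1\oplus Re_2\oplus Re_3,\quad e_1=\frac{y_3^2}{y_1^2y_2},\ e_2=\frac{y_3^2}{y_1y_2^2},\ e_3=\frac{y_3}{y_1y_2}.$$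
Using $y_3^3=-y_1^3-y_2^3$ we compute on $U_1\cap U_2$:
$$\begin{aligned}
\sigma e_1&=z_1\xi+z_2\frac{y_3^2}{y_1^2}-z_3\Big(\frac{y_1}{y_2}+\frac{y_2^2}{y_1^2}\Big),\\
\sigma e_2&=z_1\frac{y_3^2}{y_2^2}+z_2\xi-z_3\Big(\frac{y_1^2}{y_2^2}+\frac{y_2}{y_1}\Big),\\
\sigma e_3&=z_1\frac{y_3}{y_2}+z_2\frac{y_3}{y_1}+z_3\xi .
\end{aligned}$$
So $\Phi=(z_1,z_2,z_3)$, and $M$ is exactly the module of Section 5. The module structure that the trivial extension had is the right one; the curve supplies a different product.

**Generators of $A$.** By exactness of the Koszul complex, $M$ is generated by $f_{12}=z_2e_1-z_1e_2$, $f_{13}=z_3e_1-z_1e_3$, $f_{23}=z_3e_2-z_2e_3$, and all relations among them are multiples of $z_1f_{23}-z_2f_{13}+z_3f_{12}=0$. In $\sigma f_{ij}$ the $\xi$-terms cancel, so $\sigma f_{ij}=p_1+p_2$ with $p_1$ regular on $U_1$ and $p_2$ regular on $U_2$. On $X$ we have $\sigma=0$, so $p_2$ on $X\cap U_2$ and $-p_1$ on $X\cap U_1$ glue to an element $\alpha_{ij}\in A$. The connecting map $A\to M$ of (4) sends $\alpha_{ij}$ to $\pm f_{ij}$, with the same sign for all three.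 Reading off $p_2$:
$$\alpha_{12}=z_1z_3u^2-z_2z_3u-z_1^2v^2,\qquad\alpha_{13}=-z_3^2u-z_1^2v,\qquad\alpha_{23}=z_1z_3v^2-z_3^2u^2-z_1z_2v .$$
So $A$ is generated as an $R$-module by $1,\alpha_{12},\alpha_{13},\alpha_{23}$. Moreover
$$z_1\alpha_{23}-z_2\alpha_{13}+z_3\alpha_{12}=0,$$
because the terms $\pm z_1^2z_3v^2$, $\pm z_1z_3^2u^2$, $\pm z_1^2z_2v$, $\pm z_2z_3^2u$ cancel in pairs. Hence $f_{ij}\mapsto\alpha_{ij}$ is a well-defined map $M\to A$ that splits $A\to M$ up to sign. So $A=R\oplus(R\alpha_{12}+R\alpha_{13}+R\alpha_{23})\cong R\oplus M$ without appeal to Step 6.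

**An integral equation.** Put $a=-\alpha_{13}=z_3^2u+z_1^2v$ and $c=z_3^3-z_1^3$. The equation of $u$ is $cu^3-3z_1^2z_2u^2-3z_1z_2^2u+z_3^3-z_2^3=0$, so $w=cu$ satisfies
$$w^3-3z_1^2z_2w^2-3z_1z_2^2c\,w+(z_3^3-z_2^3)c^2=0 .$$
Now $z_3a=z_3^3u-z_1^2(z_1u+z_2)=w-z_1^2z_2$. Substituting $w=z_3a+z_1^2z_2$, the quadratic term vanishes, the coefficient of $z_3a$ is $-3z_1^4z_2^2-3z_1z_2^2c=-3z_1z_2^2z_3^3$, and the constant term is
$$-2z_1^6z_2^3-3z_1^3z_2^3c+(z_3^3-z_2^3)c^2=z_3^3\big(z_1^6+z_3^6-2z_1^3z_3^3-z_2^3z_3^3-z_1^3z_2^3\big).$$
Dividing by $z_3^3$,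
$$a^3-3z_1z_2^2z_3\,a+\big(z_1^6+z_3^6-2z_1^3z_3^3-z_2^3z_3^3-z_1^3z_2^3\big)=0,$$
a monic equation over $R$, although $a=(cu-z_1^2z_2)/z_3$ has a denominator. Its coefficients of $a$ and of $1$ lie in $\mathfrak n^4$ and $\mathfrak n^6$, so $a$ is integral over $\mathfrak n^2A$, in agreement with Step 9.

## 10. Line bundles of degree $d$ on a relative cubic: proof of Theorem B(1)

To vary the depth we keep the genus equal to $1$ and use more sections. Let $C\subset\mathbb P^2_R$ be the cubic ($d=3$ in $G$) of Section 8. Its closed fibre has $g=1$ and $\omega_{C_0}\cong\mathcal O_{C_0}$.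

**Step 1: a line bundle of degree $1$.** The curve $C$ has a section $O$ over $R$: the point $(1:-1:0)$ if $\operatorname{char}k\ne3$, where $1-1+0=0$, and $(1:0:0)$ if $\operatorname{char}k=3$, where $y_1^2y_2+y_2^2y_3+y_3^3=0$. Its image is an integral closed subscheme isomorphic to $\operatorname{Spec}R$, of codimension $1$ in the regular scheme $C$, hence a Cartier divisor. At the closed point $O_0$ let $\tau$ be a local equation. Then $\mathcal O_{C,O_0}/(\tau)=R$, and modulo $\mathfrak n$ this reads $\mathcal O_{C_0,O_0}/(\tau)=k$. So $\tau$ restricts to a uniformizer, and $\mathcal O_C(O)|_{C_0}=\mathcal O_{C_0}(O_0)$.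

**Step 2: the Data.** Let $3\le d\le n$ and $L=\mathcal O_C(dO)$. Then $L_0=\mathcal O_{C_0}(dO_0)$ has degree $d$ on a genus-one curve, so $h^0(L_0)=d$ and $h^1(L_0)=0$. By base change and Nakayama, $H^1(C,L)=0$, and by part (b) of base change $H^0(C,L)\to H^0(C_0,L_0)$ is onto. Let $s_1,\dots,s_d$ lift a basis of $H^0(C_0,L_0)$ and put $r=d$.

* (D1): Independence is clear. For a closed point $P\in C_0$ of degree $f$, $h^0(L_0(-P))$ is $d-f$, at most $1$, or $0$ according as $f<d$, $f=d$ or $f>d$. In every case it is less than $d$, so $P$ is not a common zero.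
* (D2): As $\omega_{C_0}\cong\mathcal O_{C_0}$, the map is $k^d\to H^0(C_0,L_0)$ given by the basis, which is onto.

Theorem 2 gives a non-regular complete normal local domain $A$, finite of rank $d$ over $R$, with residue field $k$, $(\boldsymbol zA)^{\lim}=\mathfrak m_A$ and $e(A)=d$.

**Step 3: the depth.** Here $g=1$ and $N=d$, so $\varphi_1,\dots,\varphi_d\in\operatorname{Hom}_R(R^d,R)$. Modulo $\mathfrak n$, $\varphi_i$ is multiplication by $s_i|_{C_0}$ from $H^1(C_0,L_0^{-1})$ to $H^1(C_0,\mathcal O)\cong k$. By Serre duality with $\omega_{C_0}\cong\mathcal O_{C_0}$, the pairing $H^1(C_0,L_0^{-1})\times H^0(C_0,L_0)\to k$ is perfect. As the $s_i|_{C_0}$ are a basis, these $d$ functionals are a basis of the dual space. By Nakayama the $\varphi_i$ form a basis of $\operatorname{Hom}_R(R^d,R)$. In the dual basis of $R^d$ we have $\Phi=(z_1,\dots,z_d)$. Therefore $D=R/(z_1,\dots,z_d)$, which has depth $n-d$, and Theorem 2 gives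
$$\operatorname{depth}A=n-d+2 .$$
As $d$ runs over $3,\dots,n$, the depth takes all the values $n-1,\dots,2$. Since depth $n$ is excluded by Theorem B(2), this also shows that the bounds $n\ge3$ and $\operatorname{depth}A\le n-1$ are sharp, and it completes the proof of Theorem B. $\square$
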